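# Gluing a Dirichlet–Selberg domain in $SL(n,\mathbb R)/SO(n)$: completeness and fundamental domains

## 1. Dirichlet domains in the hyperbolic plane

Take a region in a symmetric space cut out by walls equidistant, in a suitable sense, from a base point and its images under some isometries. Glue the walls in pairs by those isometries. Is the resulting space complete, or can one fall out of it in finite time? In the hyperbolic plane this is easy. We set things up for all $n\ge 2$, since the definitions do not depend on $n$, prove the case $n=2$, and then see what changes.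

**The space.** Let $P$ be the open cone of positive definite symmetric $n\times n$ matrices. Let $\mathcal X_n=SL(n,\mathbb R)/SO(n)$ be the set of $Y\in P$ with $\det Y=1$, or equivalently the set of rays of $P$, an open subset of $\mathbf P(\mathrm{Sym}_n(\mathbb R))$. We pass freely between a ray and its determinant-one representative. The dimension is $d=\frac{n(n+1)}2-1$, the group acts by $g.Y=gYg^T$, and $T_Y\mathcal X_n=\{V\in \mathrm{Sym}_n(\mathbb R):\mathrm{tr}(Y^{-1}V)=0\}$. The invariant Riemannian metric is unique up to scale, because $SO(n)$ acts irreducibly on traceless symmetric matrices. So it is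
$$\langle V,V\rangle_Y=c\,\mathrm{tr}(Y^{-1}VY^{-1}V),\qquad c>0 .$$
We also write $d(\cdot,\cdot)$ for its distance and $B(x,r)$ for its open balls. The kernel of the action is $Z=\{\pm1\}\cap SL(n,\mathbb R)$: an element of the kernel fixes $1$, so it is orthogonal, hence it commutes with all symmetric matrices and is a scalar. We use these textbook facts.

* (H1) $\mathcal X_n$ is a Hadamard manifold: complete, simply connected, of nonpositive curvature. Two points are joined by a unique geodesic, open balls are geodesically convex, and closed bounded sets are compact.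
* (H2) Geodesics through $1$ are $t\mapsto\exp(tS)$ with $S$ symmetric and traceless. If $Y$ has eigenvalues $e^{\lambda_1},\dots,e^{\lambda_n}$, then $d(1,Y)=\sqrt c\,\|\lambda\|$.
* (H3) An isometry is determined by the image of one point and the differential there. In particular, two isometries that agree on a nonempty open set are equal.
* (H4) $\mathrm{Isom}(\mathcal X_n)$ is a Lie group with countable base that acts properly. A discrete subgroup is countable and acts properly discontinuously.

The action is transitive by elements of the form $h=X^{1/2}$, since $h.1=X$.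

**The Selberg invariant.** $s(X,Y)=\mathrm{tr}(X^{-1}Y)$, with determinant-one representatives. Fix a base point $X$. For $\gamma\in SL(n,\mathbb R)$ and $Y\in P$ put
$$\ell_\gamma(Y)=\mathrm{tr}\big((\gamma.X)^{-1}Y\big),\qquad\text{so that}\qquad \ell_{\gamma\delta}(\gamma Y\gamma^T)=\ell_\delta(Y). \tag{1}$$
Indeed $(\gamma\delta.X)^{-1}=\gamma^{-T}(\delta.X)^{-1}\gamma^{-1}$, and the factors $\gamma$ cancel under the trace. On $\mathcal X_n$ we have $\ell_\gamma=s(\gamma.X,\cdot)$. The same computation gives $s(g.X,g.Y)=s(X,Y)$. The matrix $Y^{1/2}X^{-1}Y^{1/2}$ has determinant $1$ and trace $s(X,Y)$, so the inequality of arithmetic and geometric means gives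
$$s(X,Y)\ge n,\quad\text{with equality only if } X=Y. \tag{2}$$

**The domain.** For any subset $\Gamma_0\subset SL(n,\mathbb R)$,
$$DS(X,\Gamma_0)=\{Y\in\mathcal X_n: s(X,Y)\le s(g.X,Y)\ \ \forall g\in\Gamma_0\},$$
and $\mathrm{Bis}(X,X')=\{Y\in\mathcal X_n:\mathrm{tr}((X^{-1}-X'^{-1})Y)=0\}$. By (2), $X\in DS(X,\Gamma_0)$, since $s(X,X)=n$. The defining inequalities are linear and homogeneous in $Y$, so $DS(X,\Gamma_0)$ is closed in $\mathcal X_n$ and convex for *projective segments*: if $Y_0,Y_1$ lie in it, so do the determinant-one normalizations of $(1-t)Y_0+tY_1$. From now on "segment" means projective segment.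

**The gluing.** Let $D=DS(X,\Gamma_0)$, and let $\sim$ be an equivalence relation on $D$ generated by some family of pairs $(Y,g^{-1}.Y)$ with
$$Y\in D,\qquad g^{-1}.Y\in D,\qquad s(X,Y)=s(g.X,Y). \tag{3}$$
Put $M=D/{\sim}$, with quotient map $q:D\to M$. A **chain** from $p$ to $p'$ is a finite sequence of rectifiable paths $c_0,\dots,c_k$ in $D$ such that $c_0$ starts in the class $p$, the end of $c_i$ is $\sim$ the start of $c_{i+1}$, and $c_k$ ends in the class $p'$. Let $d_M(p,p')$ be the infimum of the total lengths of chains. Chains can be concatenated and reversed, so $d_M$ is a pseudometric.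

Gluing by isometries alone does not guarantee completeness.

**Example 1.1 (an incomplete gluing).** In the upper half-plane with metric $|dw|/\mathrm{Im}\,w$, take the strip $1\le\mathrm{Re}\,w\le2$ and glue each $w$ with $\mathrm{Re}\,w=1$ to $2w$. Let $p_k$ be the class of $1+2^ki$, which is also the class of $2+2^{k+1}i$. The horizontal path from there to $1+2^{k+1}i$ has length $2^{-k-1}$, so $d_M(p_k,p_{k+1})\le2^{-k-1}$ and $(p_k)$ is Cauchy. The function $\arg w$ is constant on classes. Its hyperbolic gradient has norm $\mathrm{Im}\,w/|w|\le1$, so it descends to a $1$-Lipschitz function on the quotient. Its values lie in $(0,\pi/2)$, but $\arg(p_k)\to\pi/2$. So $(p_k)$ has no limit.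

The points $w$ and $2w$ that are glued here are not equidistant from a base point in the way (3) demands. With (3) and $n=2$ this cannot happen.

**Proposition 1.2.** If $n=2$, then $(D/{\sim},d_M)$ is complete.

*Proof.* The eigenvalues of $X^{-1}Y$ are $e^{\pm\lambda}$, so $s(X,Y)=2\cosh\lambda$. Moving $X$ to $1$, (H2) gives $d(X,Y)=\sqrt{2c}\,|\lambda|$. So
$$s(X,Y)=2\cosh\big(d(X,Y)/\sqrt{2c}\big),$$
and $D$ is the ordinary Dirichlet domain of points at least as close to $X$ as to each $g.X$, $g\in\Gamma_0$. Let $u=d(X,\cdot)$. If $(Y,Y')$ is a generating pair with $Y'=g^{-1}.Y$, then $u(Y')=d(g.X,Y)=d(X,Y)=u(Y)$. So $u$ is constant on classes and induces $u_M$ on $M$. Along a chain, $u$ changes by at most the length on each path and not at all at the jumps, so $|u_M(p)-u_M(p')|\le d_M(p,p')$.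

Let $p_k=q(Y_k)$ be Cauchy. Then $u(Y_k)=u_M(p_k)$ is bounded, so by (H1) a subsequence of $(Y_k)$ converges to some $Y\in D$. In the hyperbolic plane the half-planes $\{d(X,\cdot)\le d(X',\cdot)\}$ are geodesically convex, so the geodesic from $Y$ to $Y_k$ lies in $D$. Hence $d_M(q(Y_k),q(Y))\le d(Y_k,Y)\to0$ along the subsequence. A Cauchy sequence with a convergent subsequence converges. $\square$

The proof used three properties of $u$: it is constant on classes, it is Lipschitz, and it has compact sublevel sets. It also used that $q$ is continuous. Which of these survive for $n\ge3$?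

## 2. The distance from the center is not preserved when $n\ge3$

One would first try the same function $u=d(X,\cdot)$. We test it on the simplest gluing there is, with one generator, where everything can be computed.

**Example 2.1 (one diagonal generator).** Let $X=1$, let $g\ne1$ be diagonal with positive entries and determinant $1$, and let $h_i=g_{ii}^2$. Let $D=DS(1,\{1,g,g^{-1}\})$. With $y_i=Y_{ii}>0$ we have
$$\ell_{g^k}(Y)=\sum_i h_i^{-k}y_i .$$
Since $\prod h_i=1$ and $g\neq 1$, some $h_i>1$ and some $h_i<1$, so both bisectors $\mathrm{Bis}(1,g^{\pm1}.1)$ are nonempty. By Cauchy–Schwarz,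
$$\Big(\sum y_i\Big)^2<\Big(\sum h_i^{-1}y_i\Big)\Big(\sum h_iy_i\Big),$$
strictly because the $h_i$ are not all equal. So on $\mathrm{Bis}(1,g.1)$, where $\ell_1=\ell_g$, we get $\ell_1<\ell_{g^{-1}}$, and the same with $g$ and $g^{-1}$ exchanged. Thus $D$ contains both bisectors entirely, and they are disjoint. Moreover $g$ maps $\mathrm{Bis}(1,g^{-1}.1)$ onto $\mathrm{Bis}(g.1,1)$. So $D$ is a slab with two disjoint walls, and $g$ glues one wall to the other.

Take now $n=3$, $a=1+\sqrt2$, and
$$Y=\mathrm{diag}(4,\tfrac12,\tfrac12),\qquad Y'=\mathrm{diag}(a,a,a^{-2}).$$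
Both have determinant $1$. Both have trace $5$: indeed $a^{-2}=(\sqrt2-1)^2=3-2\sqrt2$ and $2a=2+2\sqrt2$. Let $g$ be the positive diagonal matrix with $g.Y'=Y$. It has determinant $1$ and is not $1$. Then $s(g.1,Y)=s(1,g^{-1}.Y)=\mathrm{tr}\,Y'=\mathrm{tr}\,Y=s(1,Y)$, so $Y\in\mathrm{Bis}(1,g.1)$. In the slab $D$ of this $g$, the point $Y$ is glued to $Y'$. But by (H2)
$$d(1,Y)=\sqrt{6c}\,\log2,\qquad d(1,Y')=\sqrt{6c}\,\log(1+\sqrt2).$$

So $d(X,\cdot)$ does not descend to $M$. The proof of Proposition 1.2 stops at its second sentence: for $n\ge3$, $s$ is not a function of $d$.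

The continuity argument breaks as well.

**Example 2.2 (a half-space that is not geodesically convex).** Let $n=3$, $X=1$, $X'=\mathrm{diag}(\frac12,\frac12,4)$. Then $s(X',Y)-s(1,Y)=y_1+y_2-\frac34y_3$. On the geodesic $Y_t=\mathrm{diag}(\frac12e^t,\frac12e^{-t},4)$ this equals $\cosh t-3$. So the set of $t$ with $s(1,Y_t)\le s(X',Y_t)$ is $\{\cosh t\ge3\}$, which is not an interval.

Both problems suggest the same change: drop the distance and use the function that the definition of $D$ is about. By (3), $s(X,\cdot)$ itself is constant on classes. For it to replace $u$, it must be compared with the distance in both directions. The logarithm $\log s(X,\cdot)$ turns out to have the right growth. For continuity we use projective segments, which stay in $D$.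

## 3. The function $\log s(X,\cdot)$ descends, and $M$ is complete

**Theorem 3.1.** Let $\Gamma_0\subset SL(n,\mathbb R)$ be any subset and $D=DS(X,\Gamma_0)$. Let $\sim$ be generated by any family of pairs as in (3). Then the pseudometric space $(D/{\sim},d_M)$ is complete and all its closed balls are compact. For $Y\in D$,
$$d(X,Y)\le(n-1)\,d_M([X],[Y])+\sqrt{c\,n(n-1)}\,\log n. \tag{4}$$

Put $f=\log s(X,\cdot)$ on $\mathcal X_n$, and
$$C_1=\sqrt{c\,n(n-1)},\qquad C_2=\sqrt{\tfrac{n-1}{cn}},\qquad C_1C_2=n-1.$$

**Step 1: $f$ is $C_2$-Lipschitz.** *This bounds the change of $f$ along chains.* By homogeneity let $X=1$, so $f=\log\mathrm{tr}$. Along a smooth curve $Y(t)$ write $\dot Y=Y^{1/2}VY^{1/2}$ with $V$ symmetric. Then $\mathrm{tr}\,V=\mathrm{tr}(Y^{-1}\dot Y)=0$ and the speed is $\sqrt c\,\|V\|_F$. With an orthonormal eigenbasis $e_i$ of $V$ and eigenvalues $v_i$,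
$$\Big|\frac{d}{dt}\mathrm{tr}\,Y\Big|=|\mathrm{tr}(YV)|=\Big|\sum_iv_i\,e_i^TYe_i\Big|\le\|V\|_{op}\,\mathrm{tr}\,Y,$$
because the numbers $e_i^TYe_i$ are positive with sum $\mathrm{tr}\,Y$. If $v$ is an eigenvalue of $V$, the other $n-1$ eigenvalues sum to $-v$, so by Cauchy–Schwarz $\|V\|_F^2\ge v^2+\frac{v^2}{n-1}=\frac{n}{n-1}v^2$. Hence $\|V\|_{op}\le\sqrt{\frac{n-1}n}\,\|V\|_F$, and $|\frac d{dt}f|\le C_2\cdot$speed. Integrate along geodesics.

**Step 2: $d(X,Y)\le C_1\log s(X,Y)$ for all $X,Y\in\mathcal X_n$.** *This makes the sublevel sets $\{f\le R\}$ compact.* By homogeneity let $X=1$, and let $e^{\lambda_i}$ be the eigenvalues of $Y$, so $\sum\lambda_i=0$. Put $m=\max\lambda_i\ge 0$ and $\mu_i=m-\lambda_i\ge0$. Then $\sum\mu_i=nm$, and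
$$\|\lambda\|^2=\sum(m-\mu_i)^2=\sum\mu_i^2-nm^2\le\Big(\sum\mu_i\Big)^2-nm^2=n(n-1)m^2 .$$
Finally $\log s(1,Y)=\log\sum e^{\lambda_i}\ge m$, so $d(1,Y)=\sqrt c\|\lambda\|\le C_1m\le C_1\log s(1,Y)$. The set $\{f\le R\}$ is closed and bounded, hence compact by (H1).

**Step 3: $f$ is constant on classes.** *This is where the pairing condition enters.* For a generating pair $(Y,Y')$ with $Y'=g^{-1}.Y$, (1) gives
$$s(X,Y')=\ell_1(g^{-1}.Y)=\ell_g(Y)=s(g.X,Y)=s(X,Y).$$
So $f$ induces $f_M:M\to\mathbb R$. Along a chain, $f$ changes by at most $C_2\cdot$length on each path, and not at all at the jumps. Hence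
$$|f_M(p)-f_M(p')|\le C_2\,d_M(p,p'). \tag{5}$$

**Step 4: $q:D\to(M,d_M)$ is continuous, and $d_M$ is finite.** *This lets limits in $D$ produce limits in $M$.* Let $Y_k\to Y$ in $D$, and $W_t=(1-t)Y+tY_k$. The normalization $\widehat W_t=\det(W_t)^{-1/n}W_t$ lies in $D$. Since $\widehat W^{-1}\dot{\widehat W}=W^{-1}\dot W-\frac1n\mathrm{tr}(W^{-1}\dot W)\,1$, we have
$$\mathrm{tr}\big((\widehat W^{-1}\dot{\widehat W})^2\big)=\mathrm{tr}\big((W^{-1}\dot W)^2\big)-\tfrac1n\big(\mathrm{tr}(W^{-1}\dot W)\big)^2\le\|W^{-1/2}\dot WW^{-1/2}\|_F^2 .$$
So the path $\widehat W_t$ has length at most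
$$\sqrt c\int_0^1\|W_t^{-1/2}(Y_k-Y)W_t^{-1/2}\|_F\,dt, \tag{6}$$
which tends to $0$ because the $W_t$ stay in a compact part of $P$. Thus $d_M(q(Y_k),q(Y))\to0$. For any two points of $D$ the segment between them is a path of finite length in $D$, so $d_M<\infty$.

**Step 5: assembling.** Let $p_k=q(Y_k)$ be Cauchy. By (5), $f(Y_k)=f_M(p_k)$ is bounded. By Step 2 the $Y_k$ lie in a compact subset of the closed set $D$, so a subsequence converges to some $Y\in D$. By Step 4 the corresponding $p_k$ converge to $q(Y)$, and so does the whole Cauchy sequence. So $M$ is complete. The closed ball $\{p:d_M(p_0,p)\le R\}$ is a closed subset of $q\big(D\cap\{f\le f_M(p_0)+C_2R\}\big)$, which is a continuous image of a compact set. So the ball is compact. Finally $f(X)=\log n$, so for $Y\in D$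
$$d(X,Y)\le C_1f(Y)\le C_1\big(\log n+C_2\,d_M([X],[Y])\big),$$
which is (4). $\square$

## 4. Exact polytopes, the tiling condition, and the conjecture

Completeness matters because it should let us unroll $M$ over all of $\mathcal X_n$. We now fix the setting in which this makes sense.

**Polytopes.** A **hyperplane** is a nonempty set $\{Y\in\mathcal X_n:\mathrm{tr}(AY)=0\}$ with $0\ne A\in\mathrm{Sym}_n(\mathbb R)$. It is a nonempty open part of a projective hyperplane, so it determines $A$ up to scale. A closed **half-space** is a set $\{Y\in\mathcal X_n:\mathrm{tr}(AY)\ge0\}$. A **convex polytope** is an intersection of half-spaces with nonempty interior. Its faces are its nonempty intersections with supporting hyperplanes, and the polytope itself. **Facets** are the faces of dimension $d-1$. It is **finitely-sided** if it has finitely many facets.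

Let $\Gamma<SL(n,\mathbb R)$ be generated by $g_1,\dots,g_m$. Let $\Gamma_l$ be the finite set of elements represented by words of length $\le l$ in the $g_i^{\pm1}$, and let $D=DS(X,\Gamma_l)$.

**Exactness.** $D$ is an **exact convex polytope** if for each facet $F$ there are a facet $F'$ and an element $g_F\in\Gamma_l$ with
$$F=D\cap\mathrm{Bis}(X,g_F.X),\quad F'=D\cap\mathrm{Bis}(X,g_F^{-1}.X),\quad g_F.F'=F,\quad g_{F'}=g_F^{-1}.$$
The $g_F$ are the **facet pairings**. Points $Y\in F$ and $Y'=g_F^{-1}.Y\in F'$ are paired, and $\sim$ is generated by this. These pairs satisfy (3), because $F\subset\mathrm{Bis}(X,g_F.X)$. Put $\Gamma_D=\langle g_F\rangle$. It is a subgroup of $\Gamma$.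

For instance, the slab of Example 2.1 with $\Gamma=\langle g\rangle$, $l=1$, is exact: its facets are $F=\mathrm{Bis}(1,g.1)$ and $F'=\mathrm{Bis}(1,g^{-1}.1)$, with $g_F=g$.

**Tiling condition.** $(M,d_M)$ is a metric $\mathcal X_n$-orbifold. That is, $d_M$ is a metric, and there is an atlas of charts such that every $p\in M$ has a chart $\varphi:B(x,r)\to M$ with $\varphi(x)=p$. With each chart comes a finite group $G<\mathrm{Isom}(\mathcal X_n)$ fixing $x$, with $\varphi\circ g=\varphi$ for $g\in G$, and $\varphi$ induces an isometry of $B(x,r)/G$, with metric $\bar d([y],[z])=\min_{g\in G}d(y,gz)$, onto the ball $B_M(p,r)$. Charts are compatible: if $\varphi(y)=\varphi'(y')$, there is $h\in\mathrm{Isom}(\mathcal X_n)$ with $h(y)=y'$ and $\varphi'\circ h=\varphi$ near $y$.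

Manifolds are the case where all $G$ are trivial. A small orbifold example: with $n=2$ and $G$ generated by the rotation by $\pi$ about $x$, the quotient $B(x,r)/G$ is a hyperbolic cone of angle $\pi$. Allowing all of $\mathrm{Isom}(\mathcal X_n)$ in the charts is the weakest hypothesis; an $SL(n,\mathbb R)$-structure is a special case. Note that fibers of $\varphi$ are exactly $G$-orbits, and that $d_M(p,\varphi(z))=d(x,z)$ since $G$ fixes $x$.

**Fundamental domain.** $D$ is a **locally finite fundamental domain** for $\Gamma'<SL(n,\mathbb R)$ if the translates $\gamma D$, $\gamma\in\Gamma'$, cover $\mathcal X_n$, if $\gamma\,\mathrm{int}D\cap\mathrm{int}D=\emptyset$ for $\gamma\in\Gamma'\setminus Z$, and if each compact set meets $\gamma D$ for only finitely many $\gamma$.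

A conjecture of Kapovich, stated in Yukun Du, "Busemann-Selberg Functions and Completeness for Dirichlet-Selberg domains in $SL(n,\mathbb R)/SO(n,\mathbb R)$", arXiv:2412.06987 (2024), says: if $D=DS(X,\Gamma_l)$ is a finitely-sided Dirichlet–Selberg domain satisfying the tiling condition, then $M=D/{\sim}$ is complete, and in particular $D$ is a fundamental domain for the subgroup generated by its facet pairings. It is true.

**Theorem 4.1.** Let $D=DS(X,\Gamma_l)$ be an exact convex polytope satisfying the tiling condition. Then $M$ is complete, $\Gamma_D$ is discrete, $D$ is a locally finite fundamental domain for $\Gamma_D$, and $M$ is isometric to $\mathcal X_n/\Gamma_D$.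

**Theorem 4.2.** Let $D=DS(X,\Gamma_l)$ be an exact convex polytope. The following are equivalent:

* (a) $D$ satisfies the tiling condition;
* (b) $D$ is a locally finite fundamental domain for $\Gamma_D$;
* (c) $D=DS(X,\Gamma_D)$ and $\mathrm{Stab}_{\Gamma_D}(X)\subset Z$.

If they hold, then the following are equivalent as well:

* (i) $D$ is a locally finite fundamental domain for $\Gamma$;
* (ii) each generator $g_i$ lies in $Z\Gamma_D$;
* (iii) $D=DS(X,\Gamma)$ and $\mathrm{Stab}_\Gamma(X)\subset Z$.

Finite-sidedness is automatic here because $\Gamma_l$ is finite. The completeness of $M$ in Theorem 4.1 is already Theorem 3.1, which needs neither finiteness nor the tiling condition.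

In the slab example, (c) is quick to check: $k\mapsto\ell_{g^k}(Y)=\sum h_i^{-k}y_i$ is convex, so if its value at $0$ is at most its values at $\pm1$, it is minimal at $0$ among all integers. So $D=DS(1,\langle g\rangle)$. Moreover no $g^k$ with $k\ne0$ fixes $1$.

## 5. The polytope near its facets, and avoiding codimension two

From here on $D=DS(X,\Gamma_l)$ is an exact convex polytope. We need to know what $D$ and its neighbors look like at a generic boundary point, and that a generic segment meets no other kind.

**Facets.** $D$ is cut out by the finitely many inequalities $\ell_1\le\ell_g$ with $g\in\Gamma_l$, $g.X\ne X$. By (2) they are strict at $X$, so $X\in\mathrm{int}D$. On a segment from $X$ to $Y\in D$ all of them are strict except possibly at $Y$, so $D=\overline{\mathrm{int}D}$. Choose an irredundant subsystem that still defines $D$, with hyperplanes $H_1,\dots,H_k$. These are nonempty: an inequality that is never an equality on the connected set $\mathcal X_n$ holds everywhere and is redundant. They are distinct: two inequalities with the same hyperplane, both strict at $X$,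 define the same half-space. A nonzero linear form that vanishes at $Y$ takes both signs near $Y$, so $\mathrm{int}D$ is the set where all the inequalities of the subsystem are strict.

Each $D\cap H_i$ is a facet: by irredundancy some $Y\in\mathcal X_n$ satisfies the other inequalities and violates the $i$-th. The segment from $X$ to $Y$ crosses $H_i$ at a point other than $Y$, where all other inequalities are strict, so $D\cap H_i$ has interior in $H_i$. Conversely let $D\cap H$ be a facet, $H$ a supporting hyperplane. Its points are not in $\mathrm{int}D$, so they lie on $\bigcup H_i$. Its nonempty interior in $H$ is thus covered by the finitely many $H_i\cap H$, which are nowhere dense in $H$ unless $H_i=H$. So $H=H_i$ for some $i$.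

For a facet $F$, the set $\mathrm{Bis}(X,g_F.X)$ contains $F$ and is not all of $\mathcal X_n$, since $F=D\cap \mathrm{Bis}(X,g_F.X)\neq D$. So it is the hyperplane of $F$. Since $g_F\in\Gamma_l$, the half-space $\{\ell_1\le\ell_{g_F}\}$ contains $D$. Hence
$$D=\bigcap_F\{\ell_1\le\ell_{g_F}\}. \tag{7}$$

**Generic boundary points.** Let $N_0\subset D$ be the set of points lying on at least two of the $H_i$, and $F^\circ=F\setminus N_0$. Then $F^\circ$ is the interior of $F$ in its hyperplane $H_i$. Indeed, at points of $F^\circ$ the other inequalities are strict. At a point of $F\cap H_j$, $j\ne i$, the $j$-th linear form is nonzero on the linear span of $H_i$ and vanishes at the point, so it takes negative values nearby in $H_i$. By (1), $g_F$ maps the hyperplane $\mathrm{Bis}(X,g_F^{-1}.X)$ of $F'$ onto that of $F$. Since $g_F.F'=F$, we get $g_F.F'^\circ=F^\circ$.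

**Lemma 5.1.** Each $Y\in F^\circ$ has a neighborhood $W$ with
$$W\cap D=W\cap\{\ell_1\le\ell_{g_F}\},\qquad W\cap g_FD=W\cap\{\ell_{g_F}\le\ell_1\}.$$
In particular $W\subset D\cup g_FD$.

*Proof.* The first equality holds since all other inequalities are strict at $Y$. Likewise, near $Y'=g_F^{-1}.Y\in F'^\circ$, $D$ is $\{\ell_1\le\ell_{g_F^{-1}}\}$. By (1), $\ell_1(Z')=\ell_{g_F}(g_F.Z')$ and $\ell_{g_F^{-1}}(Z')=\ell_1(g_F.Z')$. So applying $g_F$ gives the second equality. $\square$

Let $N=\bigcup_{\gamma\in\Gamma_D}\gamma N_0$. It is $\Gamma_D$-invariant and lies in a countable union of projective subspaces $L$ of codimension $2$, namely translates of spans of $H_i\cap H_j$. So $N$ is a null set.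

**Lemma 5.2.** For fixed $y\in\mathcal X_n\setminus N$, the segment $[y,z]$ misses $N$ for almost every $z$.

*Proof.* Let $w\in N\cap L$ lie on $[y,z]$. Since $y\notin N$, $w\ne y$, so in suitable representatives $w=(1-t)y+tz$ with $t>0$. Then $z$ lies in the span of $y$ and $L$, which has codimension at least $1$. There are countably many $L$, so the bad $z$ form a null set. $\square$

Finally, only facet points are paired, so points of $\mathrm{int}D$ are equivalent only to themselves and $q|_{\mathrm{int}D}$ is injective.

## 6. Extending charts over $\mathcal X_n$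

Assume the tiling condition in this section and the next. Our aim is a map $\mathcal X_n\to M$ that looks like a chart everywhere. Completeness of $M$ is what allows the extension to go on forever.

**Definition.** A map $\psi:W\to M$, with $W\subset\mathcal X_n$ open, is **admissible** if near each point it has the form $\varphi\circ h$ with $\varphi$ a chart and $h\in\mathrm{Isom}(\mathcal X_n)$.

Charts are $1$-Lipschitz because $\bar d\le d$. So admissible maps are locally $1$-Lipschitz, and $1$-Lipschitz on geodesically convex sets. They stay admissible after precomposition with isometries.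

**Lemma 6.1.** If $\psi,\psi'$ are admissible and $\psi(x)=\psi'(x')$, there is $h\in\mathrm{Isom}(\mathcal X_n)$ with $hx=x'$ and $\psi'\circ h=\psi$ near $x$.

*Proof.* Write $\psi=\varphi\circ k$ near $x$ and $\psi'=\varphi'\circ k'$ near $x'$. Then $\varphi(kx)=\varphi'(k'x')$. Compatibility gives an isometry $a$ with $akx=k'x'$ and $\varphi'a=\varphi$ near $kx$. Put $h=k'^{-1}ak$. Then $\psi'h=\varphi'ak=\varphi k=\psi$ near $x$. $\square$

**Lemma 6.2 (uniqueness).** If $\psi_1,\psi_2:W\to M$ are admissible, $W$ is connected, and they agree near one point, then $\psi_1=\psi_2$.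

*Proof.* The set $A$ of points near which they agree is open and nonempty. We show it is closed in $W$. Let $x\in W$ be a limit of points $x_j\in A$. As $d_M$ is a metric, $\psi_1(x)=\psi_2(x)$. By Lemma 6.1 there is an isometry $h$ with $hx=x$ and $\psi_1=\psi_2\circ h$ near $x$. Write $\psi_2=\varphi\circ k$ near $x$, where $\varphi$ has group $G$. For large $j$ and all $y$ near $x_j$,
$$\varphi(ky)=\psi_2(y)=\psi_1(y)=\varphi(khy),$$
so $khy\in G\,ky$. Thus an open set is covered by the finitely many closed sets $\{khy=gky\}$, $g\in G$, one of which has interior. By (H3) $kh=gk$ everywhere. So near $x$, $\psi_1=\varphi kh=\varphi gk=\varphi k=\psi_2$, and $x\in A$. $\square$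

**Lemma 6.3 (extension).** Every admissible germ at a point $x_0$ extends to an admissible map $\mathcal X_n\to M$.

*Proof.* Let $R$ be the supremum of the $\rho$ for which the germ extends admissibly to $B(x_0,\rho)$. By Lemma 6.2 these extensions fit together to an admissible $\psi$ on $B(x_0,R)$. Suppose $R<\infty$. The ball is convex, so $\psi$ is $1$-Lipschitz.

*Extending past one boundary point.* Let $d(x_0,y)=R$. As $y'\to y$ along the geodesic $[x_0,y]$, the points $\psi(y')$ form a Cauchy family. **By completeness of $M$** (Theorem 3.1) they converge to some $p$, and $d_M(\psi(y'),p)\le d(y',y)$. Let $\varphi:B(x,r)\to B_M(p,r)$ be a chart at $p$, and fix such a $y'$ with $d(y',y)<r/4$. Then $\psi(y')=\varphi(z)$ with $d(z,x)=d_M(\psi(y'),p)<r/4$. By Lemma 6.1 there is an isometry $h$ with $hy'=z$ and $\varphi h=\psi$ near $y'$. The map $\psi_y:=\varphi\circ h$ is defined on $h^{-1}B(x,r)\supset B(y',\tfrac{3r}4)\supset B(y,\varepsilon_y)$ with $\varepsilon_y=r/2$. The set $B(x_0,R)\cap B(y,\varepsilon_y)$ is convex and contains $y'$, so by Lemma 6.2 $\psi_y=\psi$ on it.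

*The local extensions agree.* Suppose $B(y_1,\varepsilon_{y_1}/3)\cap B(y_2,\varepsilon_{y_2}/3)\ne\emptyset$ with $\varepsilon_{y_1}\ge\varepsilon_{y_2}$. Then $d(y_1,y_2)<\varepsilon_{y_1}$, so the convex open set $B(y_1,\varepsilon_{y_1})\cap B(y_2,\varepsilon_{y_2})$ contains $y_2$. Since $y_2$ is a limit of points of $B(x_0,R)$, it meets $B(x_0,R)$. There both $\psi_{y_i}$ equal $\psi$. By Lemma 6.2 they agree on the whole intersection.

So $\psi$ extends admissibly to $B(x_0,R)\cup\bigcup_yB(y,\varepsilon_y/3)$. This open set contains the compact ball $\overline{B(x_0,R)}$, hence some $B(x_0,R')$ with $R'>R$. This contradicts the choice of $R$. $\square$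

To start the extension we need a germ, and we want it to be $q$ itself. The tiling condition supplies abstract charts, so we must compare them with $q$.

**Lemma 6.4.** $q|_{\mathrm{int}D}$ is admissible.

*Proof.* *$q$ is an isometry on small balls.* Let $B(Y,3r)\subset\mathrm{int}D$. A chain of length $<2r$ from the class of a point of $B(Y,r)$ starts at that point, stays in $B(Y,3r)\subset\mathrm{int}D$, and has only trivial jumps. So it is a genuine path. For $A,A'\in B(Y,r)$ we have $d(A,A')<2r$, the geodesic from $A$ to $A'$ lies in $B(Y,r)\subset D$, and every chain of length $<2r$ between the classes is a path from $A$ to $A'$. Therefore $d_M(q(A),q(A'))=d(A,A')$. In the same way $q(B(Y,r'))=B_M(q(Y),r')$ for $r'\le r$.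

*The chart group is trivial.* Take a chart $\varphi$ at $q(Y)$ with center $x$ and group $G$. For small $r'$ we obtain an isometry $B(Y,r')\cong B(x,r')/G$. Let $U\subset B(x,r')$ be the set of points with trivial $G$-stabilizer. Its complement is null, because the fixed set of a nontrivial isometry is a proper closed totally geodesic submanifold. Its image in the quotient is null because the projection is $1$-Lipschitz. For $z\in U$ let $\delta=\min_{1\neq g\in G}d(z,gz)$, which is positive ($\delta=1$ if $G=1$), and $V=B(z,\delta/4)\cap U$. For $y,w\in V$ and $g\ne1$, $d(y,gw)>\delta-\frac\delta2=\frac\delta2>d(y,w)$. So $V$ maps isometrically to the quotient and its translates $gV$ are disjoint. Covering $U$ by countably many such sets and partitioning $U/G$ into Borel pieces inside their images, each piece has $|G|$ disjoint isometric copies above it. So the $d$-dimensional Hausdorff measure gives $\mathrm{vol}\,B(Y,r')=\mathrm{vol}\,B(x,r')/|G|$. By homogeneity the two volumes are equal, so $|G|=1$.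

*Conclusion.* So $\varphi^{-1}q:B(Y,r')\to B(x,r')$ is a distance-preserving bijection. The balls are convex, so $d$ restricted to them is their Riemannian distance, and the map is a Riemannian isometry by the Myers–Steenrod theorem. It extends to some $k\in\mathrm{Isom}(\mathcal X_n)$, because isometries between connected open subsets of complete simply connected analytic Riemannian manifolds extend (Kobayashi–Nomizu I, Ch. VI, Cor. 6.4). So $q=\varphi\circ k$ near $Y$. $\square$

## 7. The deck group of the unrolled domain is $\Gamma_D$

This section completes the proof of Theorem 4.1.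

**Step 1: the developing map.** *We extend $q$ to all of $\mathcal X_n$.* By Lemmas 6.3 and 6.4 there is an admissible $\pi:\mathcal X_n\to M$ equal to $q$ near $X$. By Lemma 6.2, $\pi=q$ on the connected set $\mathrm{int}D$. Both maps are continuous on $D=\overline{\mathrm{int}D}$ (Step 4 of Section 3), so
$$\pi=q\quad\text{on }D .$$
As $\mathcal X_n$ is convex, $\pi$ is $1$-Lipschitz.

**Step 2: its deck group.** *We show that $D$ is a fundamental domain for an abstract group.* Let $\Lambda=\{\lambda\in\mathrm{Isom}(\mathcal X_n):\pi\circ\lambda=\pi\}$, a group.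

* *$\Lambda$ is transitive on fibers of $\pi$.* If $\pi(x)=\pi(y)$, Lemma 6.1 gives an isometry $h$ with $hx=y$ and $\pi h=\pi$ near $x$. By Lemma 6.2, $\pi h=\pi$.
* *The $\lambda D$ cover $\mathcal X_n$.* For any $y$, $\pi(y)\in M=q(D)=\pi(D)$, so $y\in\Lambda D$ by transitivity.
* *If $\lambda\,\mathrm{int}D\cap\mathrm{int}D\ne\emptyset$, then $\lambda=1$.* On the nonempty open set $\{Y\in\mathrm{int}D:\lambda Y\in\mathrm{int}D\}$ we have $q(\lambda Y)=\pi(\lambda Y)=\pi(Y)=q(Y)$. As $q$ is injective on $\mathrm{int}D$, $\lambda Y=Y$ there, and $\lambda=1$ by (H3).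
* *$\Lambda$ is discrete.* If $\lambda_k\to1$, then $\lambda_kX\in\mathrm{int}D$ for large $k$, so $\lambda_k=1$. By (H4), $\Lambda$ is countable and properly discontinuous.
* *Local finiteness.* Let $K$ be compact and $y\in K\cap\lambda D$. Then $\lambda^{-1}y\in D$ and $f(\lambda^{-1}y)=f_M(\pi(\lambda^{-1}y))=f_M(\pi(y))\le\max_Kf_M\circ\pi$. So $\lambda^{-1}y$ lies in a fixed compact set by Step 2 of Section 3, and only finitely many $\lambda$ occur.

What remains is to identify $\Lambda$ with the image of $\Gamma_D$. This is not immediate: the charts used all of $\mathrm{Isom}(\mathcal X_n)$, so the deck transformation that continues $D$ across a facet might a priori differ from $g_F$ by a reflection.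

**Step 3: each $g_F$ acts as an element of $\Lambda$.** For $Y'\in F'^\circ$ we have $\pi(g_F.Y')=q(g_F.Y')=q(Y')=\pi(Y')$, so $g_F.Y'=\lambda Y'$ for some $\lambda\in\Lambda$. Thus the nonempty manifold $F'^\circ$ is covered by the countably many closed sets $\{Y'\in F'^\circ:g_F.Y'=\lambda Y'\}$. By Baire's theorem one $\lambda$ works on a nonempty relatively open subset. Put $\rho=g_F^{-1}\lambda$ and let $Y'$ be a point of this subset. Then $\rho$ fixes $Y'$, and $d\rho_{Y'}$ is orthogonal and is the identity on the tangent hyperplane $T$ of $F'^\circ$.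

If $d\rho_{Y'}=\mathrm{id}$, then $\rho=1$ by (H3), and $g_F=\lambda\in\Lambda$ as isometries.

Otherwise $d\rho_{Y'}$ is the reflection in $T$. We derive a contradiction. The linear form $\ell_{g_F^{-1}}-\ell_1$ is nonzero and vanishes at $Y'$. Since $\mathrm{Sym}_n(\mathbb R)=T_{Y'}\mathcal X_n\oplus\mathbb RY'$, it is nonzero on $T_{Y'}\mathcal X_n$, with kernel $T$ there. Let $\nu$ be the unit normal to $T$ on which it is positive. For small $t>0$, $\exp_{Y'}(t\nu)\in\mathrm{int}D$, while $\rho$ maps it to $\exp_{Y'}(-t\nu)$, which lies on the side $\ell_1>\ell_{g_F^{-1}}$. By (1), $g_F$ maps that side to $\{\ell_{g_F}>\ell_1\}$, which near $g_F.Y'\in F^\circ$ is $\mathrm{int}D$ by Lemma 5.1. So $\lambda=g_F\rho$ maps points of $\mathrm{int}D$ into $\mathrm{int}D$, and $\lambda=1$ by Step 2. Then $g_F=\rho^{-1}$ fixes $Y'$ and has differential of determinant $-1$ there. But $SL(n,\mathbb R)$ is connected, so it acts by orientation-preserving maps. This is a contradiction.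

**Step 4: $\Lambda$ is the image $\bar\Gamma_D$ of $\Gamma_D$ in $\mathrm{Isom}(\mathcal X_n)$.** By Step 3, $\bar\Gamma_D\le\Lambda$. We show that the tiles $\gamma D$, $\gamma\in\bar\Gamma_D$, already cover. Let $E$ be their union. It is closed by local finiteness. Fix $y\in\mathrm{int}D\setminus N$. By Lemma 5.2, for almost every $z$ the segment $c$ from $y$ to $z$ misses $N$. The set $\{t:c(t)\in E\}$ is closed and contains $0$. It is open: a point $c(t)\in\gamma D\setminus N$ is either interior to $\gamma D$ or lies in some $\gamma F^\circ$, and then by Lemma 5.1 translated by $\gamma$ it has a neighborhood inside $\gamma D\cup\gamma g_FD$. So $z\in E$ for a dense set of $z$, and $E=\mathcal X_n$.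

Now let $\lambda\in\Lambda$. The nonempty open set $\lambda\,\mathrm{int}D$ is covered by the countably many $\gamma D$, whose boundaries lie in finitely many hyperplanes each and are null. So it meets some $\gamma\,\mathrm{int}D$, and $\gamma^{-1}\lambda=1$ by Step 2. Hence $\lambda\in\bar\Gamma_D$.

**Step 5: conclusion.** The map $\Gamma_D\to\bar\Gamma_D=\Lambda$ has kernel in the finite group $Z$, so Step 2 says that $D$ is a locally finite fundamental domain for $\Gamma_D$. If $\gamma_k\to1$ in $\Gamma_D$, then the images are eventually $1$, so $\gamma_k\in Z$, so $\gamma_k=1$ eventually. Hence $\Gamma_D$ is discrete.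

By transitivity on fibers, $\pi$ induces a bijection $\mathcal X_n/\Lambda\to M$. It is an isometry for the quotient metric $\inf_\lambda d(Y,\lambda Y')$. First, $d_M(\pi(Y),\pi(Y'))\le d(Y,\lambda Y')$ for all $\lambda$, as $\pi$ is $1$-Lipschitz. Conversely, take a chain $c_0,\dots,c_k$ from $\pi(Y)$ to $\pi(Y')$. The start of $c_0$ lies over $\pi(Y)$, so some $\lambda_0\in\Lambda$ moves it to $Y$. The end of $c_i$ and the start of $c_{i+1}$ have the same image under $\pi$, so inductively there is $\lambda_{i+1}$ moving the start of $c_{i+1}$ to the end of $\lambda_ic_i$. The translated pieces form a path of the same length from $Y$ to a point of $\Lambda Y'$. $\blacksquare$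

## 8. The tiling condition is necessary, and when $D$ serves all of $\Gamma$

We prove Theorem 4.2. Here (a)⇒(b) is Theorem 4.1.

**(a)⇒(c).** *We show that on $D$ the form $\ell_1$ is smallest among all $\ell_\gamma$, by gluing the $\ell_\gamma$ into a function that is concave along generic segments.* Use (b) and the map $\pi$ of Section 7. If $\gamma\in\Gamma_D$ fixes $X\in\mathrm{int}D$, then $\gamma\in Z$ by (b). On $P$ define
$$U(Y)=\det(Y)^{1/n}\exp f_M\big(\pi(\det(Y)^{-1/n}Y)\big).$$
It is continuous and homogeneous of degree $1$. For $\gamma\in\Gamma_D$ and $Y\in\gamma D$, we have $\pi(Y)=\pi(\gamma^{-1}.Y)=q(\gamma^{-1}.Y)$, so by (1) $U(Y)=s(X,\gamma^{-1}.Y)=\ell_\gamma(Y)$. By homogeneity, $U=\ell_\gamma$ on the cone over $\gamma D$.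

Let $y\in\mathrm{int}D\setminus N$ and $\gamma\in\Gamma_D$. By Lemma 5.2 choose $z\in\gamma\,\mathrm{int}D$ such that $c(t)=(1-t)y+tz$ avoids the cone over $N$. Near each $t$, either $c$ runs in the cone over the interior of a tile $\delta D$ and $U\circ c=\ell_\delta\circ c$ is affine, or $c(t)$ lies over some $\delta F^\circ$. In the second case Lemma 5.1 translated by $\delta$ says that near $c(t)$ the tile $\delta D$ is $\{\ell_\delta\le\ell_{\delta g_F}\}$ and $\delta g_FD$ is $\{\ell_{\delta g_F}\le\ell_\delta\}$, so $U\circ c=\min(\ell_\delta,\ell_{\delta g_F})\circ c$ there. In both cases $U\circ c$ is concave near $t$. A locally concave function on an interval is concave. Near $t=1$ it agrees with the affine function $\ell_\gamma\circ c$, and a concave function lies below its tangent lines. So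
$$\ell_1(y)=U(c(0))\le\ell_\gamma(c(0))=\ell_\gamma(y).$$
By density and continuity, $\ell_1\le\ell_\gamma$ on $D$, so $D\subset DS(X,\Gamma_D)$. Conversely $DS(X,\Gamma_D)\subset\bigcap_F\{\ell_1\le\ell_{g_F}\}=D$ by (7).

**(c)⇒(b).** This holds for any group, which we shall need again.

**Lemma 8.1.** If $\Gamma'<SL(n,\mathbb R)$ satisfies $D=DS(X,\Gamma')$ and $\mathrm{Stab}_{\Gamma'}(X)\subset Z$, then $D$ is a locally finite fundamental domain for $\Gamma'$.

*Proof.* By (1), for $\gamma\in\Gamma'$,
$$\gamma D=\{Y\in\mathcal X_n:\ell_\gamma(Y)\le\ell_\delta(Y)\ \forall\delta\in\Gamma'\}. \tag{8}$$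
*Disjointness.* If $\mathrm{int}D\cap\gamma\,\mathrm{int}D\ne\emptyset$, then $\ell_1=\ell_\gamma$ on an open set, so these linear forms are equal, $\gamma.X=X$, and $\gamma\in Z$.

*Discreteness.* Since $\gamma.X\in\gamma\,\mathrm{int}D$, it follows that $\gamma.X\notin\mathrm{int}D$ for $\gamma\in\Gamma'\setminus Z$. If $\gamma_k\to1$ then $\gamma_k.X\to X\in\mathrm{int}D$, so $\gamma_k\in Z$ and eventually $\gamma_k=1$. The same argument shows that the image in $\mathrm{Isom}(\mathcal X_n)$ is discrete, so by (H4) a compact set contains $\gamma.X$ for only finitely many $\gamma\in\Gamma'$.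

*Covering.* By Step 2 of Section 3, $d(\gamma.X,Y)\le C_1\log s(\gamma.X,Y)$. So for fixed $Y$ and $R$ only finitely many $\gamma$ have $s(\gamma.X,Y)\le R$. Hence $\min_\gamma s(\gamma.X,Y)$ is attained at some $\gamma$, and $Y\in\gamma D$ by (8).

*Local finiteness.* If $K$ is compact and $Y\in K\cap\gamma D$, then $s(\gamma.X,Y)\le s(X,Y)\le\max_Ks(X,\cdot)$. So $\gamma.X$ is at bounded distance from $K$, which allows only finitely many $\gamma$. $\square$

With $\Gamma'=\Gamma_D$ this is (c)⇒(b).

**(b)⇒(a).** Let $\bar\Gamma$ be the image of $\Gamma_D$ in $\mathrm{Isom}(\mathcal X_n)$. It is discrete: if $\bar\gamma_k\to1$, then $\gamma_kX\in\mathrm{int}D$ for large $k$, so $\gamma_k\in Z$ by (b). A tile $\delta D$ determines $\delta\in\bar\Gamma$. Moreover, since each tile is the closure of its interior,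
$$\delta D\cap\gamma\,\mathrm{int}D\ne\emptyset\ \Longrightarrow\ \delta=\gamma\quad(\delta,\gamma\in\bar\Gamma). \tag{9}$$

**Step 1: points of $D$ in one $\bar\Gamma$-orbit are $\sim$-equivalent.** *This identifies $M$ as a set.* Let $Y\in D$ and $\gamma\in\bar\Gamma$ with $\gamma^{-1}Y\in D$. We show $\gamma^{-1}Y\sim Y$. By local finiteness there is a projectively convex open neighborhood $B$ of $Y$ that meets only the finitely many tiles containing $Y$, and only those of their facets that contain $Y$. As $Y\in D\cap\gamma D$, both $B\cap\mathrm{int}D$ and $B\cap\gamma\,\mathrm{int}D$ are nonempty open sets. By Lemma 5.2 choose $y\in B\cap\mathrm{int}D\setminus N$ and $z\in B\cap\gamma\,\mathrm{int}D$ such that the segment $c$ from $y$ to $z$ misses $N$. It lies in $B$.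

Call a tile $\delta D\ni Y$ *good* if $\delta^{-1}Y\sim Y$. The set of $t$ with $c(t)$ in a good tile is closed, since the good tiles are finitely many closed sets, and it contains $0$, since $D$ is good. It is open: let $c(t)\in\delta D$ with $\delta D$ good. If $c(t)$ is interior to $\delta D$, this is clear. Otherwise $c(t)\in\delta F^\circ$ for some $F$, and $Y\in\delta F$ by the choice of $B$. So $\delta^{-1}Y\in F$ is paired with $g_F^{-1}\delta^{-1}Y\in F'\subset D$. Hence the tile $\delta g_FD$ contains $Y$ and is good, and $\delta D\cup\delta g_FD$ is a neighborhood of $c(t)$ by Lemma 5.1. So $z$ lies in a good tile $\delta D$. Since $z\in\gamma\,\mathrm{int}D$, (9) gives $\delta=\gamma$, and $\gamma D$ is good.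

Conversely, equivalent points lie in one orbit. So for $Y,Y'\in D$, $Y\sim Y'$ if and only if $Y'\in\bar\Gamma Y$. As the tiles cover, $M=\mathcal X_n/\bar\Gamma$ as sets.

**Step 2: the metrics agree.** Let $\bar d(\bar\Gamma Y,\bar\Gamma Y')=\inf_{\gamma\in\bar\Gamma}d(Y,\gamma Y')$. Translating the pieces of a chain as in Step 5 of Section 7 gives $d_M\ge\bar d$.

For the converse we need that short projective segments are nearly geodesic. Let $A,A'$ be close. The action preserves segments, lengths and distances, so let $A=1$ and $A'=\exp(S)$. Then $d(A,A')=\sqrt c\|S\|_F$, $A'-A=S+O(\|S\|_F^2)$, and $W_t=1+O(\|S\|_F)$. So by the estimate (6) the segment has length at most $d(A,A')\big(1+O(d(A,A'))\big)$, uniformly in $A$. Now divide the geodesic from $Y$ to $\gamma Y'$, of length $L$, into $k$ equal parts and replace each by a segment. The polygon has length at most $L(1+O(L/k))$, hence at most $L+\varepsilon$ for large $k$.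

Each segment is compact, so it meets finitely many tiles, each in a closed subsegment by convexity. Cutting at the ends of these subsegments, the polygon becomes a finite concatenation of segments, each in one tile. Translate each piece into $D$ by an element of $\bar\Gamma$. At a cut point the two translates lie in $D$ and in one $\bar\Gamma$-orbit, so they are $\sim$-equivalent by Step 1. The result is a chain of length at most $L+\varepsilon$. Hence $d_M\le\bar d$, and $d_M=\bar d$. This is a metric, because $\bar\Gamma$ acts properly discontinuously.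

**Step 3: charts.** Let $\pi:\mathcal X_n\to\mathcal X_n/\bar\Gamma=M$ be the projection and $x\in\mathcal X_n$. Let $G=\mathrm{Stab}_{\bar\Gamma}(x)$, which is finite, and choose $r>0$ with $d(x,\gamma x)\ge4r$ for $\gamma\in\bar\Gamma\setminus G$. For $y,z\in B(x,r)$ and such $\gamma$,
$$d(y,\gamma z)\ge d(x,\gamma x)-d(x,y)-d(\gamma x,\gamma z)>2r>d(y,z),$$
so $d_M(\pi(y),\pi(z))=\min_{g\in G}d(y,gz)$. Also $\pi(B(x,r))=B_M(\pi(x),r)$ by the definition of $\bar d$. So $\pi|_{B(x,r)}$ is a chart at $\pi(x)$ with group $G$. If $\pi(y)=\pi(y')$, then $y'=\gamma y$ for some $\gamma\in\bar\Gamma$, and $\pi\gamma=\pi$. So the charts are compatible, and the tiling condition holds.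

This proves the equivalence of (a), (b), (c). Assume them from now on, and recall $\Gamma_D\le\Gamma$.

**(i)⇒(ii).** Let $\gamma\in\Gamma$. By (b) the $\delta D$, $\delta\in\Gamma_D$, cover $\mathcal X_n$. They are countably many ($\Gamma_D$ is finitely generated) and have null boundaries, so $\gamma\,\mathrm{int}D$ meets $\delta\,\mathrm{int}D$ for some $\delta\in\Gamma_D$. By (i) $\delta^{-1}\gamma\in Z$, so $\gamma\in Z\Gamma_D$. In particular this holds for each $g_i$.

**(ii)⇒(iii).** $Z$ is central, so $\Gamma\subset Z\Gamma_D$. As $Z$ acts trivially and $\Gamma_D\le\Gamma$, the orbits $\Gamma.X$ and $\Gamma_D.X$ coincide, so $DS(X,\Gamma)=DS(X,\Gamma_D)=D$ by (c). If $\gamma=\zeta\delta\in\Gamma$ fixes $X$, with $\zeta\in Z$ and $\delta\in\Gamma_D$, then $\delta$ fixes $X$, so $\delta\in Z$ by (c), and $\gamma\in Z$.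

**(iii)⇒(i).** This is Lemma 8.1 with $\Gamma'=\Gamma$. $\blacksquare$
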